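# The Riesz transform inside the Hodge–Dirac operator of a sublaplacian

## 1. The partial isometry $U$ and a two-by-two formula

Let $G$ be a connected unimodular Lie group with Haar measure $\mu$; it is invariant under left and right translations and under $s\mapsto s^{-1}$. Let $X=(X_1,\dots,X_m)$ be left-invariant vector fields
$$X_kf(s)=\frac{d}{dt}f(s\exp ta_k)\Big|_{t=0},$$
where $a_1,\dots,a_m\in\mathfrak g$ are linearly independent and generate $\mathfrak g$ as a Lie algebra (a family of *Hörmander* fields). On $\mathrm C_c^\infty(G)$ put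
$$\nabla f=(X_1f,\dots,X_mf),\qquad \Delta=-\sum_{k=1}^mX_k^2 .$$
Since $\mu$ is right invariant, $\int X_kf\,d\mu=0$ for $f\in \mathrm C_c^\infty(G)$, hence
$$\int (X_kf)\varphi\,d\mu=-\int fX_k\varphi\,d\mu,\qquad f,\varphi\in\mathrm C_c^\infty(G).\tag{1}$$
By (1), $\nabla$ is closable from $\mathrm L^2(G)$ to $\mathrm L^2(G,\ell^2_m)$. Let $\nabla_2$ be its closure, $\Delta_2=\nabla_2^*\nabla_2$ (selfadjoint, nonnegative, equal to $\Delta$ on $\mathrm C_c^\infty(G)$), and
$$S=\Delta_2^{1/2},\qquad \nabla_2=US \quad\text{(polar decomposition)}.$$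
Thus $\operatorname{dom}S=\operatorname{dom}\nabla_2$ and $U$ is a partial isometry. If $P_0$ denotes the projection onto $\operatorname{Ker}S=\operatorname{Ker}\nabla_2$, then $U^*U=I-P_0$, $UU^*$ is the projection onto $\overline{\operatorname{Ran}\nabla_2}$, and $\nabla_2^*=SU^*$. Formally $U=\nabla\Delta^{-1/2}$; we call $U$ the *Riesz transform*. The lecture turns on $U$ and on one formula. Put
$$\mathcal D_2=\begin{bmatrix}0&\nabla_2^*\\ \nabla_2&0\end{bmatrix}\quad\text{on } \mathrm L^2(G)\oplus_2\mathrm L^2(G,\ell^2_m),\qquad \operatorname{dom}\mathcal D_2=\operatorname{dom}\nabla_2\oplus\operatorname{dom}\nabla_2^*,$$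
and for $f:\mathbb R\to\mathbb C$ write $f_e(x)=\frac12(f(x)+f(-x))$, $f_o(x)=\frac12(f(x)-f(-x))$.

**Lemma 1 (matrix formula).** $\mathcal D_2$ is selfadjoint, and for every bounded Borel function $f:\mathbb R\to\mathbb C$,
$$f(\mathcal D_2)=\begin{bmatrix}f_e(S)&f_o(S)U^*\\ Uf_o(S)&f(0)(I-UU^*)+Uf_e(S)U^*\end{bmatrix}.\tag{2}$$

*Proof.* We split off the kernel and diagonalize what is left. Let $K=(\operatorname{Ker}S)^\perp$. Then $U$ maps $K$ isometrically onto $UK=\overline{\operatorname{Ran}\nabla_2}$, and the whole space is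
$$\operatorname{Ker}S\ \oplus\ (UK)^\perp\ \oplus\ (K\oplus UK).$$
Since $\nabla_2=US$ and $\nabla_2^*=SU^*$, this decomposition also splits the domain, and $\mathcal D_2$ vanishes on the first two summands. Let $W=\operatorname{diag}(I,U):K\oplus K\to K\oplus UK$, a unitary. For $g,h\in K\cap\operatorname{dom}S$,
$$\mathcal D_2W(g,h)=(SU^*Uh,\,USg)=(Sh,USg)=W(Sh,Sg).$$
So on the third summand $\mathcal D_2$ is unitarily equivalent to $\begin{bmatrix}0&S\\S&0\end{bmatrix}$ on $K\oplus K$. With the unitary $J=\frac1{\sqrt2}\begin{bmatrix}1&1\\1&-1\end{bmatrix}=J^{-1}$ one computes $J\operatorname{diag}(S,-S)J=\begin{bmatrix}0&S\\S&0\end{bmatrix}$. Hence $\mathcal D_2$ is selfadjoint, and the $f$-function of this last matrix is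
$$J\operatorname{diag}(f(S),f(-S))J=\begin{bmatrix}f_e(S)&f_o(S)\\f_o(S)&f_e(S)\end{bmatrix}.$$
Conjugating by $W$, we see that on $K\oplus UK$ the operator $f(\mathcal D_2)$ sends $(g,F)$ to $(f_e(S)g+f_o(S)U^*F,\ Uf_o(S)g+Uf_e(S)U^*F)$. On $\operatorname{Ker}S$ and on $(UK)^\perp$ it is multiplication by $f(0)$. Since $f_e(0)=f(0)$ and $f_o(0)=0$, we have $f_e(S)P_0=f(0)P_0$ and $f_o(S)P_0=0$; moreover $U^*$ vanishes on $(UK)^\perp$. So all three pieces are recorded by (2). $\square$

For $f=\operatorname{sgn}$ (with $\operatorname{sgn}0=0$) we have $f_e=0$, $f_o(S)=I-P_0$, and (2) reads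
$$\operatorname{sgn}(\mathcal D_2)=\begin{bmatrix}0&U^*\\U&0\end{bmatrix}.\tag{3}$$

What the formula is for: we want to bound functions of the first-order *matrix* operator $\mathcal D_2$ in $\mathrm L^p$-norms. Formula (2) says that every such function is made of two ingredients, functions of the *scalar* operator $\Delta_2=S^2$ and the single operator $U$ with its adjoint. If both are under control in $\mathrm L^p$, so is $f(\mathcal D_2)$. Conversely (3) says that $U$ is itself a function of $\mathcal D_2$.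

## 2. Bisectoriality and $\mathrm H^\infty$ calculus on $\mathrm L^p$: the statements

**Definition (the operator $\mathcal D_p$).** For $1<p<\infty$ let $\nabla_p$ be the closure of $\nabla$ as an operator from $\mathrm L^p(G)$ into $\mathrm L^p(G,\ell^p_m)$, let $p^*$ be the conjugate exponent, and let $\nabla_{p^*}^*$ be the Banach-space adjoint of $\nabla_{p^*}$, an operator from $\mathrm L^p(G,\ell^p_m)$ into $\mathrm L^p(G)$. The *Hodge–Dirac operator* (written with a slashed $D$ in the paper cited below) is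
$$\mathcal D_p=\begin{bmatrix}0&\nabla_{p^*}^*\\ \nabla_p&0\end{bmatrix}\quad\text{on } E_p:=\mathrm L^p(G)\oplus_p\mathrm L^p(G,\ell^p_m),\qquad \operatorname{dom}\mathcal D_p=\operatorname{dom}\nabla_p\oplus\operatorname{dom}\nabla_{p^*}^* .$$

Note that $E_p=\mathrm L^p(G\times\{0,1,\dots,m\})$. We write $\|\cdot\|_p$ for the norm of any of these $\mathrm L^p$ spaces, and "$\eta\in\mathrm L^2\cap\mathrm L^p$" also for $\eta\in E_2\cap E_p$.

For $0<\omega<\frac\pi2$ let $\Sigma_\omega=\{z\ne0:|\arg z|<\omega\}$ and $\Sigma_\omega^\pm=\Sigma_\omega\cup(-\Sigma_\omega)$; we also use the sector $\Sigma_\phi$ for $\phi<\pi$. Write $R(z,A)=(z-A)^{-1}$.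

**Definition (bisectorial).** A closed densely defined operator $A$ on a Banach space is bisectorial of angle $\omega$ if $\sigma(A)\subset\overline{\Sigma_\omega^\pm}$ and $\sup\{\|zR(z,A)\|:z\notin\overline{\Sigma_\theta^\pm}\}<\infty$ for every $\theta\in(\omega,\frac\pi2)$.

**Definition (bounded $\mathrm H^\infty$ calculus).** Let $\mathrm H_0^\infty(\Sigma_\theta^\pm)$ be the space of bounded holomorphic $f$ on $\Sigma_\theta^\pm$ with $|f(z)|\le c\min(|z|^s,|z|^{-s})$ for some $c,s>0$. If $A$ is bisectorial of angle $\omega<\theta<\frac\pi2$, put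
$$f(A)=\frac1{2\pi i}\int_{\partial\Sigma_\nu^\pm}f(z)R(z,A)\,dz,\qquad \omega<\nu<\theta,\tag{4}$$
with each of the two sectors on the left of its boundary. The integral converges absolutely because $\|R(z,A)\|\le C/|z|$ on the contour. $A$ has a bounded $\mathrm H^\infty(\Sigma_\theta^\pm)$ calculus if $\|f(A)\|\le C\|f\|_{\mathrm H^\infty(\Sigma_\theta^\pm)}$ for all $f\in\mathrm H_0^\infty(\Sigma_\theta^\pm)$.

A small example: let $A$ be multiplication by a measurable function $a$ with values in $\overline{\Sigma_\omega^\pm}$ on some $\mathrm L^p(\Omega)$. For $z\notin\overline{\Sigma_\theta^\pm}$, $\theta>\omega$, the distance from $z$ to $\overline{\Sigma_\omega^\pm}$ is at least $|z|\sin(\theta-\omega)$, so $\|zR(z,A)\|\le1/\sin(\theta-\omega)$. Also $f(A)$ is multiplication by $f\circ a$ (and by $0$ where $a=0$), so the calculus is bounded with $C=1$. By the spectral theorem the same holds for selfadjoint operators on Hilbert spaces, in particular for $\mathcal D_2$.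

**Definition (polynomial growth).** The Carnot–Carathéodory length $\rho(s)$ is the infimum of $\int(\sum_kc_k^2)^{1/2}dt$ over curves from $e$ to $s$ with $\dot\gamma=\sum_kc_kX_k(\gamma)$; let $V(r)=\mu(\{\rho<r\})$. $G$ has polynomial growth if $V(r)$ is bounded by a power of $r$ for $r\ge1$. Then $G$ is unimodular, and (see [VSC] below) $V(r)\approx r^d$ for $r\le1$ and $V(r)\approx r^D$ for $r\ge1$; $d$ is the local dimension and $D$ the dimension at infinity.

Examples: for $\mathbb R^n$ with the fields $\partial_1,\dots,\partial_n$ we have $d=D=n$; for a torus of dimension $n$ with the coordinate fields, $d=n$ and $D=0$, and every compact $G$ has polynomial growth. For the Heisenberg group, that is $\mathbb R^3$ with $X_1=\partial_x-\frac y2\partial_t$ and $X_2=\partial_y+\frac x2\partial_t$, we have $[X_1,X_2]=\partial_t$; the dilations $(x,y,t)\mapsto(\lambda x,\lambda y,\lambda^2t)$ multiply $\rho$ by $\lambda$ and volume by $\lambda^4$, so $V(r)=cr^4$ and $d=D=4$.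

The question comes from Cédric Arhancet, "Curvature, Dolbeault-Dirac operators, and an $\mathrm L^p$-index theorem on compact Kähler manifolds", arXiv:2401.04203 (2024). The conjecture there: *for $1<p<\infty$, $p\neq2$, and $G$ of polynomial growth, $\mathcal D_p$ is bisectorial and admits a bounded $\mathrm H^\infty(\Sigma_\theta^\pm)$ calculus for some $0<\theta<\frac\pi2$ on the whole space $\mathrm L^p(G)\oplus_p\mathrm L^p(G,\ell^p_m)$.* It is true. Put
$$\omega_p=\frac\pi2\left|\frac1p-\frac12\right|<\frac\pi4 .$$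

**Theorem A (the conjecture).** Let $G$ have polynomial growth, $1<p<\infty$, $p\ne2$. Then $\mathcal D_p$ is bisectorial of angle $\omega_p$ on $\mathrm L^p(G)\oplus_p\mathrm L^p(G,\ell^p_m)$ and has a bounded $\mathrm H^\infty(\Sigma_\theta^\pm)$ calculus for every $\theta\in(\omega_p,\frac\pi2)$. Moreover, topologically,
$$\mathrm L^p(G,\ell^p_m)=\overline{\operatorname{Ran}\nabla_p}\oplus\operatorname{Ker}\nabla_{p^*}^* .$$

**Theorem B (stronger version).** Let $G$ have polynomial growth with local dimension $d$ and dimension at infinity $D$. Let $n=\max(d,D)$, $N=\lfloor n/2\rfloor+1$, $1<p<\infty$.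

1. If $f:\mathbb R\to\mathbb C$ is $\mathrm C^N$ on $\mathbb R\setminus\{0\}$ and $\|f\|_N:=\max_{0\le j\le N}\sup_{x\ne0}|x^jf^{(j)}(x)|<\infty$, then $f(\mathcal D_2)$ extends boundedly to $\mathrm L^p(G)\oplus_p\mathrm L^p(G,\ell^p_m)$ with norm at most $C_p(\|f\|_N+|f(0)|)$.
2. Hence $\mathcal D_p$ is bisectorial of every angle $\omega\in(0,\frac\pi2)$. For every $\theta\in(0,\frac\pi2)$, $\|zR(z,\mathcal D_p)\|\le C_p(\sin\theta)^{-N-1}$ for $z\notin\overline{\Sigma_\theta^\pm}$, and $\|f(\mathcal D_p)\|\le C_p(\sin\theta)^{-N}\|f\|_{\mathrm H^\infty(\Sigma_\theta^\pm)}$ for $f\in\mathrm H_0^\infty(\Sigma_\theta^\pm)$.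
3. $\sigma(\mathcal D_p)=\sigma(\mathcal D_2)\subset\mathbb R$.

**Theorem C (characterization).** Let $G$ be any connected unimodular Lie group (no growth assumption), $X$ as above, $1<p<\infty$. The following are equivalent.

- (i) $\mathcal D_p$ is bisectorial and has a bounded $\mathrm H^\infty(\Sigma_\theta^\pm)$ calculus for some $\theta\in(0,\frac\pi2)$.
- (ii) The Riesz transform $U$ is bounded on $\mathrm L^p$ and on $\mathrm L^{p^*}$, i.e. $\|Ug\|_q\le C\|g\|_q$ for $g\in\mathrm L^2\cap\mathrm L^q$, $q\in\{p,p^*\}$.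

We quote the following results.

* [Ale92]: G. Alexopoulos, *An application of homogenization theory to harmonic analysis: Harnack inequalities and Riesz transforms on Lie groups of polynomial growth*, Canad. J. Math. 44 (1992). For $G$ connected of polynomial growth, the Riesz transforms $X_k\Delta^{-1/2}$ are bounded on $\mathrm L^q$, $1<q<\infty$. We use it only in the form
$$\|\nabla\varphi\|_q\le C_q\|S\varphi\|_q,\qquad\varphi\in\mathrm C_c^\infty(G).\tag{R}$$
* [Cow83]: M. Cowling, *Harmonic analysis on semigroups*, Ann. of Math. 117 (1983). If $e^{-tA}$ is a symmetric contraction semigroup (selfadjoint on $\mathrm L^2$, contractive on all $\mathrm L^q$), $1<p<\infty$ and $\phi>\pi|\frac1p-\frac12|$, then $\|F(A)g\|_p\le C\|F\|_{\mathrm H^\infty(\Sigma_\phi)}\|g\|_p$ for $F\in\mathrm H_0^\infty(\Sigma_\phi)$, $g\in\mathrm L^2\cap\mathrm L^p$. (Here $\mathrm H^\infty_0(\Sigma_\phi)$ is defined as above with the sector in place of the bisector, and $F(0)=0$.)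
* [DOS02]: X. T. Duong, E. M. Ouhabaz, A. Sikora, J. Funct. Anal. 196 (2002), Theorem 3.1 (see also Alexopoulos, Proc. AMS 120 (1994)). On a space with $V(x,\lambda r)\le C\lambda^nV(x,r)$ for $\lambda\ge1$, let $A\ge0$ be selfadjoint with Gaussian heat kernel upper bounds and let $s>n/2$. Then $F(A)$ is bounded on $\mathrm L^p$, $1<p<\infty$, with norm at most $C(\sup_{t>0}\|\eta F(t\cdot)\|_{W^s_\infty}+|F(0)|)$, where $0\ne\eta\in\mathrm C_c^\infty(0,\infty)$. Used only for Theorem B.
* [VSC]: Varopoulos–Saloff-Coste–Coulhon, *Analysis and Geometry on Groups*, Ch. VIII. For polynomial growth, the two-sided volume bounds above hold; also $e^{-t\Delta}g=g*h_t$ with $h_t$ smooth, and $h_t$, $\sqrt t\,|X_kh_t|$ are bounded by $CV(\sqrt t)^{-1}e^{-c\rho^2/t}$. In particular $X_kh_t\in\mathrm L^1$.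
* A symmetric contraction semigroup is bounded analytic on $\mathrm L^q$, $1<q<\infty$ (Stein).

## 3. The line, the plane, the circle, the Heisenberg group

On $G=\mathbb R$ with $X_1=\frac{d}{dx}$, the Fourier multiplier of $\nabla$ is $i\xi$, that of $S$ is $|\xi|$, so $U$ has multiplier $i\operatorname{sgn}\xi$: up to sign, $U$ is the Hilbert transform, and $UU^*=I$. Here one can do everything by hand. For a scalar function $g$, $\mathcal D(g,ig)=(-ig',g')=-i(g',ig')$ and $\mathcal D(g,-ig)=(ig',g')=i(g',-ig')$, so in the basis $(1,\pm i)$ the operator is $\operatorname{diag}(-i\frac d{dx},i\frac d{dx})$. Its $f$-function is the pair of Fourier multipliers $f(\pm\xi)$. For $f$ holomorphic on a bisector, Cauchy's estimate on a disc of radius $|\xi|\sin\theta$ bounds $\xi f'(\xi)$, and Mikhlin's theorem gives the $\mathrm L^p$ bound.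

On the circle the computation is the same with Fourier series, except that constants appear: $P_0$ is the mean and $UU^*=I-P_0$.

On $G=\mathbb R^2$ with $\partial_1,\partial_2$, $U$ has the column multiplier $(i\xi_1/|\xi|,i\xi_2/|\xi|)$, and $UU^*$ has matrix multiplier $(\xi_j\xi_k/|\xi|^2)_{j,k}$. A new feature appears: every field $F=(-\partial_2\psi,\partial_1\psi)$ satisfies $\nabla^*F=-\partial_1F_1-\partial_2F_2=0$, so $\mathcal D_2$ has an infinite-dimensional kernel, sitting in the second component. On that kernel $f(\mathcal D_2)$ is $f(0)(I-UU^*)$, and $I-UU^*$ is a genuine singular integral operator.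

On $\mathbb R^m$ one has help from commutation, since $X_k\Delta=\Delta X_k$. On the Heisenberg group, with $X_3=[X_1,X_2]$ central,
$$[X_1,\Delta]=-[X_1,X_2^2]=-(X_3X_2+X_2X_3)=-2X_2X_3\ne0 .$$
So one cannot carry $\Delta$ past $\nabla$ by letting it act componentwise on fields, and there is no Fourier multiplier to look at.

## 4. Where heat kernel bounds stop: the lower right corner

A sensible person would start with bisectoriality, write the resolvent in terms of the heat semigroup $T_t=e^{-t\Delta_2}$, and use the bounds for $h_t$ and $X_kh_t$ from [VSC]. Take $z=iy$, $y>0$, and $f(w)=\frac{iy}{iy-w}$, so that $f_e(w)=\frac{y^2}{y^2+w^2}$, $f_o(w)=\frac{-iyw}{y^2+w^2}$, $f(0)=1$. By (2),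
$$iyR(iy,\mathcal D_2)=\begin{bmatrix}y^2(y^2+\Delta_2)^{-1}&-iy(y^2+\Delta_2)^{-1}\nabla_2^*\\-iy\nabla_2(y^2+\Delta_2)^{-1}&I-\nabla_2(y^2+\Delta_2)^{-1}\nabla_2^*\end{bmatrix},\tag{5}$$
where the entries containing $\nabla_2^*$ are read on $\operatorname{dom}\nabla_2^*$ and extended; for the last corner we used $I-UU^*+U\frac{y^2}{y^2+S^2}U^*=I-U\frac{S^2}{y^2+S^2}U^*$.

The volume bounds give $V(\lambda r)\le C\lambda^nV(r)$ for $\lambda\ge1$ (checked in Section 10). Splitting $G$ into the ball $\{\rho<\sqrt t\}$ and the annuli $2^j\sqrt t\le\rho<2^{j+1}\sqrt t$, $j\ge0$, we get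
$$\int V(\sqrt t)^{-1}e^{-c\rho^2/t}d\mu\le 1+\sum_{j\ge0}C2^{(j+1)n}e^{-c4^j}<\infty,$$
so $\|X_kh_t\|_1\le Ct^{-1/2}$ and $\|\nabla T_t\|_{p\to p}\le Ct^{-1/2}$; dually $\|T_t\nabla^*\|_{p\to p}\le Ct^{-1/2}$. Insert $(y^2+\Delta_2)^{-1}=\int_0^\infty e^{-y^2t}T_t\,dt$ in (5). The upper left corner has norm at most $1$, and the off-diagonal corners at most $y\int_0^\infty e^{-y^2t}Ct^{-1/2}dt=C'$. In the lower right corner,
$$\nabla T_t\nabla^*=(\nabla T_{t/2})(T_{t/2}\nabla^*)\quad\text{has norm at most }C/t,\qquad\text{but}\quad\int_0^1\frac{dt}t=\infty .$$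
The estimate fails exactly here, by a logarithm.

The failure cannot be avoided by better size estimates of the same kind, because the corner hides an operator for which size is not enough. As $y\to0$, $\frac{iy}{iy-x}\to1_{\{0\}}(x)$ boundedly, so the corner tends strongly on $\mathrm L^2$ to $I-UU^*$. Hence a uniform $\mathrm L^p$ bound for (5) on $\mathrm L^2\cap\mathrm L^p$ would, by Fatou, imply that $UU^*$ is bounded on $\mathrm L^p$. Nor does it help to restrict first to $\mathrm L^p(G)\oplus\overline{\operatorname{Ran}\nabla_p}$, where the kernel of $\nabla^*_{p^*}$ should not interfere: to return to the whole space one needs a bounded projection onto $\overline{\operatorname{Ran}\nabla_p}$, and the candidate is again $UU^*$.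

The way past this is not to estimate the corner at all. Formula (2) *factors* it as $U(\cdot)U^*$ around a function of $\Delta_2$. The cancellation is contained in $U$, for which [Ale92] gives the $\mathrm L^p$ bound, and what stays in the middle is scalar, where [Cow83] applies. The rest of the work is to make this rigorous: identify domains on $\mathrm L^p$, pass from $\mathrm L^2$ operators that happen to be $\mathrm L^p$-bounded to true resolvents of $\mathcal D_p$, and pass from (R) on test functions to $U$ on $\mathrm L^2\cap\mathrm L^q$.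

## 5. Domains described by distributions ($G$ unimodular)

Until Section 8, $G$ is connected and unimodular, with no growth assumption. Dualities use the bilinear pairing $\langle f,g\rangle=\int fg\,d\mu$, and $\sum_k\int F_kH_k\,d\mu$ for fields. All operators $\nabla_p$, $\nabla_{p^*}^*$, $S$, $U$, $\mathcal D_p$ commute with complex conjugation (the $X_k$ are real and the polar decomposition is unique), so for $p=2$ Hilbert adjoints and transposes agree. In particular
$$\langle R(z,\mathcal D_2)\eta,\zeta\rangle=\langle\eta,R(z,\mathcal D_2)\zeta\rangle,\qquad z\in\rho(\mathcal D_2).\tag{6}$$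
By (1), $X_kf$ is defined as a distribution for $f\in\mathrm L^1_{loc}$.

**Convolution.** *Purpose: smoothing that commutes with left-invariant fields.* For $\psi\in\mathrm C_c^\infty(G)$ and $f\in\mathrm L^1_{loc}$ put
$$\psi*f(s)=\int\psi(t)f(t^{-1}s)\,dt=\int\psi(su^{-1})f(u)\,du .$$
The second form shows that $\psi*f$ is smooth. If $X_kf\in\mathrm L^1_{loc}$ then
$$X_k(\psi*f)=\psi*X_kf .\tag{7}$$
Indeed, for $\varphi\in\mathrm C_c^\infty(G)$, left invariance of $\mu$ and of $X_k$ gives
$$\int(\psi*f)X_k\varphi=\int\psi(t)\int f(s)(X_k\varphi)(ts)\,ds\,dt=\int\psi(t)\int f(s)\,X_k[\varphi(t\,\cdot)](s)\,ds\,dt,$$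
and this equals $-\int\psi(t)\int(X_kf)(s)\varphi(ts)\,ds\,dt=-\int(\psi*X_kf)\varphi$. The same computation gives $\sum_kX_k(\psi*F_k)=\psi*(\sum_kX_kF_k)$ if $F_k$ and $\sum_kX_kF_k$ are locally integrable. If $\psi\ge0$, $\int\psi=1$ and $\operatorname{supp}\psi$ shrinks to $e$, then $\|\psi*f-f\|_p\le\int\psi(t)\|f(t^{-1}\cdot)-f\|_pdt\to0$ for $f\in\mathrm L^p$, $1\le p<\infty$.

**Cutoffs.** *Purpose: truncation with bounded derivatives.* Let $V$ be a compact symmetric neighborhood of $e$; since $G$ is connected, $\bigcup_nV^n=G$. Take $0\le\phi\in\mathrm C_c^\infty(G)$ with support in $V$ and $\int\phi=1$, and let $\chi_n(s)=\int1_{V^n}(t)\phi(t^{-1}s)\,dt$. Then $\chi_n\in\mathrm C_c^\infty(G)$ and $0\le\chi_n\le1$. If $s\in V^{n-1}$ and $t^{-1}s\in V$, then $t\in sV\subset V^n$; hence $\chi_n=1$ on $V^{n-1}$. Since $X_k$ acts on the factor $\phi$,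
$$|X_k\chi_n(s)|\le\int|X_k\phi(t^{-1}s)|\,dt=\|X_k\phi\|_1,\qquad|X_k^2\chi_n|\le\|X_k^2\phi\|_1,$$
by unimodularity. These derivatives vanish on the interior of $V^{n-1}$, which contains any given point once $n$ is large.

**Lemma 2.** Let $1<p<\infty$.

- (a) $\nabla$ is closable and $\operatorname{dom}\nabla_p=\{f\in\mathrm L^p:X_kf\in\mathrm L^p\ \forall k\}$ (distributionally), with $\nabla_pf=(X_kf)_k$.
- (b) $F\in\operatorname{dom}\nabla_{p^*}^*$ iff $F\in\mathrm L^p(G,\ell^p_m)$ and $-\sum_kX_kF_k\in\mathrm L^p$; then $\nabla_{p^*}^*F=-\sum_kX_kF_k$.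
- (c) $\mathcal D_p$ is closed, densely defined, and $(\mathcal D_{p^*})^*=\mathcal D_p$.

*Proof.* The point of the lemma is that the *same* formulas describe the operators for all exponents, so a function in two spaces can be moved from one to the other.

(a) If $f_j\in\mathrm C_c^\infty(G)$, $f_j\to f$ and $\nabla f_j\to F$ in $\mathrm L^p$, then testing (1) against $\varphi\in\mathrm C_c^\infty(G)$ gives $F_k=X_kf$ distributionally. This proves closability and "$\subset$". For "$\supset$" let $f,X_kf\in\mathrm L^p$. By (7) and the approximate identity, $\psi*f\to f$ and $X_k(\psi*f)=\psi*X_kf\to X_kf$ in $\mathrm L^p$, so, $\nabla_p$ being closed, we may assume $f$ smooth. Then $\chi_nf\in\mathrm C_c^\infty(G)$, $\chi_nf\to f$, and $X_k(\chi_nf)=\chi_nX_kf+(X_k\chi_n)f\to X_kf$ in $\mathrm L^p$ by dominated convergence.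

(b) $\mathrm C_c^\infty(G)$ is a core of $\nabla_{p^*}$ by definition. So $F\in\operatorname{dom}\nabla_{p^*}^*$ iff there is $g\in\mathrm L^p$ with $\langle\nabla\varphi,F\rangle=\langle\varphi,g\rangle$ for all $\varphi\in\mathrm C_c^\infty(G)$, i.e. $g=-\sum_kX_kF_k$.

(c) The domain contains $\mathrm C_c^\infty(G)\oplus\mathrm C_c^\infty(G)^m$ by (b), so it is dense; both entries are closed, hence so is $\mathcal D_p$. A pair $(h,H)\in E_p$ lies in $\operatorname{dom}(\mathcal D_{p^*})^*$ iff $(f,F)\mapsto\langle\nabla_p^*F,h\rangle+\langle\nabla_{p^*}f,H\rangle$ is continuous on $\operatorname{dom}\nabla_{p^*}\oplus\operatorname{dom}\nabla_p^*$, i.e. iff $h\in\operatorname{dom}\nabla_p^{**}$ and $H\in\operatorname{dom}\nabla_{p^*}^*$. Since $\nabla_p$ is closed and densely defined between reflexive spaces, $\nabla_p^{**}=\nabla_p$, and $(\mathcal D_{p^*})^*=\mathcal D_p$. $\square$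

**The semigroup and $P_0$.** *Purpose: see that $T_t$ and $P_0$ are contractive on $\mathrm L^q$.* The closure of the form $\int|\nabla f|^2$, $f\in\mathrm C_c^\infty(G)$, is the form of $\Delta_2$. If $\Phi$ is smooth and real with $\Phi(0)=0$, $|\Phi'|\le1$, then for real $f\in\mathrm C_c^\infty(G)$ we have $\Phi(f)\in\mathrm C_c^\infty(G)$ and $|X_k\Phi(f)|\le|X_kf|$. This is the standard criterion for a Dirichlet form, so $T_t=e^{-t\Delta_2}$ is a symmetric submarkovian semigroup: contractive on each $\mathrm L^q$, strongly continuous for $1\le q<\infty$. Next, if $f\in\operatorname{Ker}S=\operatorname{Ker}\nabla_2$, then each $\psi*f$ is smooth and killed by all $X_k$ by (7), hence by their brackets, hence by $\mathfrak g$; as $G$ is connected, $\psi*f$ is constant, and so is $f=\lim\psi*f$. Thus $P_0=0$ if $G$ is non-compact and $P_0$ is the mean if $G$ is compact. In both cases $P_0$ is contractive on every $\mathrm L^q$.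

## 6. From bounds on $\mathrm L^2\cap\mathrm L^p$ to operators on $\mathrm L^p$

**Lemma 3 (transfer).** Suppose $U$ is bounded on $\mathrm L^p$ and $\mathrm L^{p^*}$ in the sense of Theorem C(ii), and let $f:\mathbb R\to\mathbb C$ be bounded Borel. If $\|f_e(S)g\|_p,\|f_o(S)g\|_p\le M\|g\|_p$ for $g\in\mathrm L^2\cap\mathrm L^p$, then $\|f(\mathcal D_2)\xi\|_p\le C(M+|f(0)|)\|\xi\|_p$ for $\xi\in\mathrm L^2\cap\mathrm L^p$, with $C$ independent of $f$.

*Proof.* This is where the matrix formula enters. For $F\in\mathrm L^2\cap\mathrm L^p$ and $g\in\mathrm L^2\cap\mathrm L^{p^*}$,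
$$|\langle U^*F,g\rangle|=|\langle F,Ug\rangle|\le C\|F\|_p\|g\|_{p^*},\qquad\text{so}\qquad\|U^*F\|_p\le C\|F\|_p.\tag{8}$$
Each entry of (2) is a product of operators that map $\mathrm L^2\cap\mathrm L^p$ into itself: $f_e(S)$; $f_o(S)U^*$; $Uf_o(S)$; and $f(0)(I-UU^*)+Uf_e(S)U^*$. Their $\mathrm L^p$ bounds are $M$, $CM$, $CM$ and $|f(0)|(1+C^2)+C^2M$. $\square$

**Proposition 4.** Let $z\in\rho(\mathcal D_2)$ and suppose $\|R(z,\mathcal D_2)\eta\|_p\le M\|\eta\|_p$ for $\eta\in\mathrm L^2\cap\mathrm L^p$. Then $z\in\rho(\mathcal D_p)$, $R(z,\mathcal D_p)$ is the continuous extension of $R(z,\mathcal D_2)|_{\mathrm L^2\cap\mathrm L^p}$, and $\|R(z,\mathcal D_p)\|\le M$.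

*Proof.* We must show that the extension really inverts $z-\mathcal D_p$; surjectivity is direct and injectivity comes by duality.

**Step 1 (the bound on $\mathrm L^{p^*}$).** By (6), $|\langle R(z,\mathcal D_2)\eta,\zeta\rangle|=|\langle\eta,R(z,\mathcal D_2)\zeta\rangle|\le M\|\eta\|_{p^*}\|\zeta\|_p$ for $\eta\in\mathrm L^2\cap\mathrm L^{p^*}$, $\zeta\in\mathrm L^2\cap\mathrm L^p$. So the bound $M$ also holds on $\mathrm L^2\cap\mathrm L^{p^*}$. For $q\in\{p,p^*\}$ let $R_q$ be the extension to $E_q$.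

**Step 2 (to get a right inverse).** Let $\eta=(g,H)\in\mathrm L^2\cap\mathrm L^q$ and $(f,F)=R(z,\mathcal D_2)\eta\in\mathrm L^2\cap\mathrm L^q$. Then
$$\nabla_2^*F=zf-g\in\mathrm L^q,\qquad\nabla_2f=zF-H\in\mathrm L^q .$$
By Lemma 2(a),(b), for exponents $2$ and $q$, $f\in\operatorname{dom}\nabla_q$, $F\in\operatorname{dom}\nabla_{q^*}^*$ and $(z-\mathcal D_q)R_q\eta=\eta$. Since $\mathrm L^2\cap\mathrm L^q$ is dense and $\mathcal D_q$ is closed, $(z-\mathcal D_q)R_q=I$ on all of $E_q$.

**Step 3 (to get injectivity).** By Step 2, $z-\mathcal D_{p^*}$ is surjective. By Lemma 2(c), $z-\mathcal D_p=(z-\mathcal D_{p^*})^*$, and the kernel of an adjoint is the annihilator of the range. So $z-\mathcal D_p$ is injective, hence bijective with inverse $R_p$. $\square$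

**Lemma 5 (Cauchy integrals agree).** Let $\mathcal D_p$ be bisectorial of angle $\omega$ and let $\mathcal E\subset\mathrm L^2\cap\mathrm L^p$ be a set with $R(z,\mathcal D_p)\eta=R(z,\mathcal D_2)\eta$ for all $\eta\in\mathcal E$, $z\notin\overline{\Sigma_\omega^\pm}$. If $\theta\in(\omega,\frac\pi2)$ and $f\in\mathrm H_0^\infty(\Sigma_\theta^\pm)$, then $f(\mathcal D_p)\eta=f(\mathcal D_2)\eta$ for $\eta\in\mathcal E$, where $f(\mathcal D_2)$ is the Borel calculus of $f|_{\mathbb R}$ with $f(0):=0$.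

*Proof.* The point is to compare (4) with the spectral theorem. Let $\omega<\nu<\theta$. The integral (4) for $\mathcal D_p$ applied to $\eta$ converges absolutely in $E_p$, and the one for $\mathcal D_2$ in $E_2$; the integrands agree, hence so do the integrals. It remains to identify the integral for $\mathcal D_2$. On the contour $|z-x|\ge|\operatorname{Im}z|=|z|\sin\nu$ for real $x$, so for each spectral measure Fubini's theorem applies ($\int|f(z)||z|^{-1}|dz|<\infty$), and the integral is the Borel function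
$$x\mapsto\frac1{2\pi i}\int_{\partial\Sigma_\nu^\pm}\frac{f(z)}{z-x}\,dz$$
of $\mathcal D_2$. Cut each sector at radii $r$ and $R$. For $x\neq0$ the arcs contribute $O(r^{1+s})$ and $O(R^{-s})$, so by Cauchy the value is $f(x)$: one sector contains $x$, the other contributes $0$. For $x=0$ the arcs contribute $O(r^s)$ and $O(R^{-s})$, and $f(z)/z$ is holomorphic in both sectors, so the value is $0$. $\square$

## 7. Functions of $\Delta_2$ on $\mathrm L^p$

**Lemma 6.** Let $1<p<\infty$ and $\pi|\frac1p-\frac12|<\phi<\pi$. For $F$ bounded holomorphic on $\Sigma_\phi$, with any prescribed value $F(0)$, $\|F(\Delta_2)g\|_p\le C(\|F\|_\infty+|F(0)|)\|g\|_p$ for $g\in\mathrm L^2\cap\mathrm L^p$.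

*Proof.* We remove the decay condition in [Cow83] and take care of the point $0$. Since $\pi|\frac1p-\frac12|<\frac\pi2$, we may decrease $\phi$ and assume $\phi<\frac\pi2$. Put
$$e_k(\lambda)=\frac\lambda{k^{-1}+\lambda}\cdot\frac k{k+\lambda} .$$
For $\operatorname{Re}\lambda>0$ and $a>0$ we have $|\lambda+a|\ge\max(|\lambda|,a)$, so $|e_k|\le1$ on $\Sigma_\phi$ and $|e_k(\lambda)|\le\min(k|\lambda|,k/|\lambda|)$. Hence $e_kF\in\mathrm H_0^\infty(\Sigma_\phi)$ and $\|e_kF\|_\infty\le\|F\|_\infty$. By [Cow83], $\|(e_kF)(\Delta_2)g\|_p\le C\|F\|_\infty\|g\|_p$. Since $e_k(\lambda)\to1$ for $\lambda>0$ and $e_k(0)=0$, $(e_kF)(\Delta_2)g\to F(\Delta_2)(I-P_0)g$ in $\mathrm L^2$; Fatou along an a.e. convergent subsequence gives the bound for the limit. Finally $F(\Delta_2)P_0=F(0)P_0$, and $P_0$ is contractive on $\mathrm L^p$. $\square$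

For later use, let $\varepsilon>0$ and write $\sqrt{1-x}=1-\sum_{k\ge1}c_kx^k$ with $c_k\ge0$, $\sum_kc_k=1$. With $x=\varepsilon/(\varepsilon+\lambda)$,
$$S(\varepsilon+S^2)^{-1/2}=I-\sum_{k\ge1}c_k\big(\varepsilon(\varepsilon+\Delta_2)^{-1}\big)^k .$$
Since $\varepsilon(\varepsilon+\Delta_2)^{-1}=\int_0^\infty\varepsilon e^{-\varepsilon t}T_t\,dt$ is contractive on $\mathrm L^q$, for $1<q<\infty$
$$\|S(\varepsilon+S^2)^{-1/2}g\|_q\le2\|g\|_q,\qquad g\in\mathrm L^2\cap\mathrm L^q.\tag{9}$$
Also $(\varepsilon+\Delta_2)^{-1/2}=\pi^{-1/2}\int_0^\infty t^{-1/2}e^{-\varepsilon t}T_t\,dt$ maps $\mathrm L^2\cap\mathrm L^q$ into itself.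

## 8. From Alexopoulos's inequality to $U$ on $\mathrm L^2\cap\mathrm L^q$

**Lemma 7.** Let $G$ have polynomial growth and $1<q<\infty$. Then $\|Ug\|_q\le C\|g\|_q$ for $g\in\mathrm L^2\cap\mathrm L^q$.

*Proof.* We start from (R), which concerns $\varphi\in\mathrm C_c^\infty(G)$. To reach $Ug$ we would like to insert "$\varphi=S^{-1}g$", which has no reason to be a test function or to lie in $\mathrm L^2$. So we enlarge the class of $\varphi$, then regularize.

**Step 1 (to see that $S$ is continuous in a suitable sense on $\mathrm L^q$).** Let $h\in\operatorname{dom}\Delta_2$ with $h,\Delta_2h\in\mathrm L^q$. We claim $\|Sh\|_q\le c\|h\|_q^{1/2}\|\Delta_2h\|_q^{1/2}$. Since $\int_0^\infty t^{-3/2}(1-e^{-t\lambda})\,dt=2\sqrt{\pi\lambda}$,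
$$Sh=\frac1{2\sqrt\pi}\int_0^\infty t^{-3/2}(h-T_th)\,dt .$$
From $h-T_th=\int_0^tT_r\Delta_2h\,dr$ we get $\|h-T_th\|_q\le\min(2A,tB)$ with $A=\|h\|_q$, $B=\|\Delta_2h\|_q$. If $AB=0$ then $h=0$ or $\Delta_2h=0$, and $Sh=0$. Otherwise split the integral at $t=2A/B$:
$$\|Sh\|_q\le\frac1{2\sqrt\pi}\Big(2B\sqrt{2A/B}+4A\sqrt{B/(2A)}\Big)=\frac{4\sqrt2}{2\sqrt\pi}\sqrt{AB}.$$

**Step 2 (to extend (R) to smooth functions without compact support).** Let $f$ be smooth with $f,X_kf,\Delta f\in\mathrm L^2\cap\mathrm L^q$. By dominated convergence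
$$\Delta(\chi_nf)=\chi_n\Delta f-2\sum_k(X_k\chi_n)X_kf+(\Delta\chi_n)f\ \longrightarrow\ \Delta f$$
in $\mathrm L^2$ and in $\mathrm L^q$, while $\chi_nf\to f$ and $\nabla(\chi_nf)\to\nabla f$ in both. As $\Delta_2$ is closed, $f\in\operatorname{dom}\Delta_2$ and $\Delta_2f=\Delta f$. Step 1 applied to $f-\chi_nf$ gives $S(\chi_nf)\to Sf$ in $\mathrm L^q$. Passing to the limit in (R) for $\chi_nf$ yields $\|\nabla f\|_q\le C_q\|Sf\|_q$.

**Step 3 (to regularize $S^{-1}g$ and conclude).** Let $g\in\mathrm L^2\cap\mathrm L^q$, $\varepsilon,\delta>0$, and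
$$u=(\varepsilon+\Delta_2)^{-1/2}g\in\mathrm L^2\cap\mathrm L^q,\qquad f=T_\delta u .$$
We check the hypotheses of Step 2. The function $(t,s)\mapsto T_tu(s)$ solves $(\partial_t+\Delta)w=0$ in the distributional sense on $(0,\infty)\times G$; this operator is hypoelliptic by Hörmander's theorem, so the solution is smooth, and by $\mathrm L^2$-continuity in $t$ its slice at $t=\delta$ is $f$. Next, $f=u*h_\delta$, and the computation leading to (7), now with the derivative falling on $h_\delta$, gives $X_kf=u*X_kh_\delta$ (the integrals converge absolutely because $|u|*h_\delta$ and $|u|*|X_kh_\delta|$ are in $\mathrm L^2$). As $X_kh_\delta\in\mathrm L^1$ by [VSC], Young's inequality gives $X_kf\in\mathrm L^2\cap\mathrm L^q$. Finally $\Delta f=\Delta_2T_\delta u\in\mathrm L^2\cap\mathrm L^q$ by analyticity of the semigroup on $\mathrm L^2$ and $\mathrm L^q$. So Step 2 applies. Since $\nabla f=USf$ and $Sf=T_\delta S(\varepsilon+S^2)^{-1/2}g$, we get with (9)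
$$\|UT_\delta S(\varepsilon+S^2)^{-1/2}g\|_q\le C_q\|T_\delta S(\varepsilon+S^2)^{-1/2}g\|_q\le C_q\|S(\varepsilon+S^2)^{-1/2}g\|_q\le2C_q\|g\|_q .$$
As $\delta\to0$ and then $\varepsilon\to0$, the vector on the left tends in $\mathrm L^2$ to $US(\varepsilon+S^2)^{-1/2}g$ and then to $U(I-P_0)g=Ug$. Fatou, twice, gives $\|Ug\|_q\le2C_q\|g\|_q$. $\square$

**Remark (compact groups).** If one prefers to quote (R) only for non-compact groups, it follows for compact $G$ from (R) on $G'=G\times\mathbb R$ with fields $X_1,\dots,X_m,\partial_\tau$. Here $T'_t=T_t\otimes e^{t\partial_\tau^2}$; let $S'$ be the corresponding square root. Let $\kappa\in\mathrm C_c^\infty(\mathbb R)\setminus\{0\}$, $\kappa_R=\kappa(\cdot/R)$. Subtracting the integral formulas of Step 1,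
$$S'(\varphi\otimes\kappa_R)-S\varphi\otimes\kappa_R=\frac1{2\sqrt\pi}\int_0^\infty t^{-3/2}\,T_t\varphi\otimes(\kappa_R-e^{t\partial_\tau^2}\kappa_R)\,dt .$$
As in Step 1, its $\mathrm L^q$-norm is at most $C\|\varphi\|_q\|\kappa_R\|_q^{1/2}\|\kappa_R''\|_q^{1/2}=O(R^{1/q-1})$. So (R) on $G'$ gives $\|\nabla\varphi\|_qR^{1/q}\|\kappa\|_q\le C(\|S\varphi\|_qR^{1/q}\|\kappa\|_q+O(R^{1/q-1}))$; divide by $R^{1/q}$ and let $R\to\infty$.

## 9. Proof of Theorem A: bisector, calculus, Hodge decomposition

Let $G$ have polynomial growth and $p\ne2$. By Lemma 7, $U$ is bounded on $\mathrm L^p$ and $\mathrm L^{p^*}$. *Nothing else about growth is used in this section*; this will give half of Theorem C.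

**Step 1 (bisectoriality).** The purpose is to bound $zR(z,\mathcal D_2)$ on $\mathrm L^2\cap\mathrm L^p$ and apply Proposition 4. Let $\omega_p<\theta'<\theta<\frac\pi2$ and $z\notin\overline{\Sigma_\theta^\pm}$. The function
$$f(w)=\frac z{z-w}\qquad\text{with}\qquad f_e(w)=\frac{z^2}{z^2-w^2},\quad f_o(w)=\frac{zw}{z^2-w^2},\quad f(0)=1,$$
is holomorphic on $\Sigma_{\theta'}^\pm$. There $|z-w|\ge|z|\sin(\theta-\theta')$, because the directions of $z$ and of the bisector $\Sigma_{\theta'}^\pm$ differ by at least $\theta-\theta'$. So $|f|\le1/\sin(\theta-\theta')$, and the same bound holds for $f_e$ and $f_o$. The principal square root maps $\Sigma_{2\theta'}$ to $\Sigma_{\theta'}$, so $F_e(\lambda)=f_e(\sqrt\lambda)$ and $F_o(\lambda)=f_o(\sqrt\lambda)$ are bounded and holomorphic on $\Sigma_{2\theta'}$, with $F_e(0)=1$, $F_o(0)=0$, and $f_e(S)=F_e(\Delta_2)$, $f_o(S)=F_o(\Delta_2)$. Since $2\theta'>2\omega_p=\pi|\frac1p-\frac12|$, Lemma 6 bounds these operators, and Lemma 3 gives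
$$\|zR(z,\mathcal D_2)\xi\|_p\le C_{\theta,\theta'}\|\xi\|_p,\qquad\xi\in\mathrm L^2\cap\mathrm L^p .$$
By Proposition 4, $z\in\rho(\mathcal D_p)$, $\|zR(z,\mathcal D_p)\|\le C_{\theta,\theta'}$, and the resolvents agree on $\mathrm L^2\cap\mathrm L^p$. Every $z\notin\overline{\Sigma_{\omega_p}^\pm}$ lies outside $\overline{\Sigma_\theta^\pm}$ for some $\theta\in(\omega_p,\frac\pi2)$. With Lemma 2(c), $\mathcal D_p$ is bisectorial of angle $\omega_p$.

**Step 2 (functional calculus).** The purpose is to run the same argument for a general $f$. Let $\theta\in(\omega_p,\frac\pi2)$ and $f\in\mathrm H_0^\infty(\Sigma_\theta^\pm)$, $f(0):=0$. Then $f_e(\sqrt\cdot)$ and $f_o(\sqrt\cdot)$ are holomorphic on $\Sigma_{2\theta}$, bounded by $\|f\|_\infty$, with value $0$ at $0$, and $2\theta>\pi|\frac1p-\frac12|$. By Lemmas 6 and 3, $\|f(\mathcal D_2)\xi\|_p\le C\|f\|_\infty\|\xi\|_p$ on $\mathrm L^2\cap\mathrm L^p$, with $C$ independent of $f$. By Step 1, Lemma 5 applies with $\mathcal E=\mathrm L^2\cap\mathrm L^p$: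 $f(\mathcal D_p)$ agrees with $f(\mathcal D_2)$ there. By density $\|f(\mathcal D_p)\|\le C\|f\|_{\mathrm H^\infty(\Sigma_\theta^\pm)}$.

**Step 3 (Hodge decomposition).** The purpose is to show that $UU^*$ extends to the projection onto $\overline{\operatorname{Ran}\nabla_p}$ along $\operatorname{Ker}\nabla_{p^*}^*$. By Lemma 7 and (8), for both exponents, $UU^*$ extends to bounded projections $Q_p$ on $\mathrm L^p(G,\ell^p_m)$ and $Q_{p^*}$ on $\mathrm L^{p^*}(G,\ell^{p^*}_m)$, and $Q_p^*=Q_{p^*}$.

First, $Q_p\nabla\varphi=UU^*\nabla\varphi=\nabla\varphi$ for $\varphi\in\mathrm C_c^\infty(G)$, so $\overline{\operatorname{Ran}\nabla_p}\subset\operatorname{Ran}Q_p$.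

Conversely, let $F\in\mathrm L^2\cap\mathrm L^p$ and $f_\varepsilon=(\varepsilon+S^2)^{-1/2}U^*F\in\mathrm L^2\cap\mathrm L^p$. Then $\nabla_2f_\varepsilon=US(\varepsilon+S^2)^{-1/2}U^*F$ is bounded in $\mathrm L^p$ uniformly in $\varepsilon$ by (9), so $f_\varepsilon\in\operatorname{dom}\nabla_p$ and $\nabla_pf_\varepsilon=\nabla_2f_\varepsilon$ by Lemma 2. As $\varepsilon\to0$ it converges to $U(I-P_0)U^*F=UU^*F$ in $\mathrm L^2$, hence, being bounded, weakly in $\mathrm L^p$. A closed subspace is weakly closed, so $Q_pF\in\overline{\operatorname{Ran}\nabla_p}$, and by density $\operatorname{Ran}Q_p=\overline{\operatorname{Ran}\nabla_p}$.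

The same holds for $p^*$. Therefore
$$\operatorname{Ker}\nabla_{p^*}^*=(\operatorname{Ran}\nabla_{p^*})^\perp=(\operatorname{Ran}Q_{p^*})^\perp=\operatorname{Ker}Q_{p^*}^*=\operatorname{Ker}Q_p ,$$
and $\mathrm L^p(G,\ell^p_m)=\operatorname{Ran}Q_p\oplus\operatorname{Ker}Q_p$ is the asserted decomposition. This proves Theorem A, hence the conjecture. $\blacksquare$

## 10. Proof of Theorem B: spectral multipliers in place of holomorphic functions

The change with respect to Section 9 is that [Cow83] is replaced by [DOS02], which needs only finitely many derivatives on the real line; the angle restriction then disappears.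

**Step 1 (doubling).** To apply [DOS02] we check $V(\lambda r)\le C\lambda^nV(r)$ for $\lambda\ge1$; by left invariance all balls of radius $r$ have volume $V(r)$. If $\lambda r\le1$ the ratio is at most $C\lambda^d$; if $r\ge1$, at most $C\lambda^D$. If $r\le1\le\lambda r$, the ratio is at most $C\lambda^Dr^{D-d}$: for $D\ge d$ this is at most $C\lambda^D$, and for $D<d$, since $1/r\le\lambda$, at most $C\lambda^d$. In all cases it is at most $C\lambda^n$. Gaussian bounds for $h_t$ are in [VSC].

**Step 2 (part 1).** The purpose is to bound $f_e(S)$ and $f_o(S)$. Let $F(\lambda)=f_e(\sqrt\lambda)$ or $f_o(\sqrt\lambda)$, so $F(0)=f(0)$ or $0$. With $x=\sqrt\lambda$, $\lambda\frac d{d\lambda}=\frac12x\frac d{dx}$, so $\lambda^jF^{(j)}(\lambda)$ is a linear combination of the $x^if_e^{(i)}(x)$ (respectively $x^if_o^{(i)}(x)$), $i\le j$, and is bounded by $C\|f\|_N$ for $j\le N$. On the compact support of $\eta$, $\frac{d^j}{d\lambda^j}F(t\lambda)=\lambda^{-j}(t\lambda)^jF^{(j)}(t\lambda)$, so $\eta F(t\cdot)$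 has derivatives up to order $N$ bounded by $C\|f\|_N$, uniformly in $t$. Since $N>n/2$, fix $s\in(\frac n2,N)$. For a function $v$ with $N$ bounded derivatives the Littlewood–Paley blocks satisfy $\|v_j\|_\infty\le C2^{-jN}\|v\|_{\mathrm C^N}$ and $\|(1-\partial^2)^{s/2}v_j\|_\infty\le C2^{js}\|v_j\|_\infty$; summing, $\|v\|_{W^s_\infty}\le C\|v\|_{\mathrm C^N}$. So $\sup_t\|\eta F(t\cdot)\|_{W^s_\infty}\le C\|f\|_N$, and [DOS02] gives
$$\|f_e(S)g\|_p,\ \|f_o(S)g\|_p\le C(\|f\|_N+|f(0)|)\|g\|_p,\qquad g\in\mathrm L^2\cap\mathrm L^p .$$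
Lemmas 7 and 3 give part 1.

**Step 3 (part 2).** The purpose is to make the dependence on $\theta$ explicit. Let $z\notin\overline{\Sigma_\theta^\pm}$ and $x\in\mathbb R$. The line through $0$ and $z$ makes an angle at least $\theta$ with the real line. The distance from $z$ to $\mathbb R$ is at least $|z|\sin\theta$, and the distance from $x$ to that line is at least $|x|\sin\theta$; hence $|z-x|\ge\sin\theta\max(|z|,|x|)$. So $f(x)=z/(z-x)$ has $f(0)=1$ and
$$|x^jf^{(j)}(x)|=j!\,|z||x|^j|z-x|^{-j-1}\le j!(\sin\theta)^{-j-1},$$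
that is, $\|f\|_N\le N!(\sin\theta)^{-N-1}$. Part 1 and Proposition 4 give $\|zR(z,\mathcal D_p)\|\le C_p(\sin\theta)^{-N-1}$. As $\theta$ is arbitrary, $\mathcal D_p$ is bisectorial of every angle $\omega\in(0,\frac\pi2)$.

Now let $f\in\mathrm H_0^\infty(\Sigma_\theta^\pm)$, $f(0):=0$. For real $x\ne0$ the disc of center $x$ and radius $|x|\sin\theta$ lies in $\Sigma_\theta^\pm$, so Cauchy's estimates give $|x^jf^{(j)}(x)|\le j!(\sin\theta)^{-j}\|f\|_\infty$, hence $\|f\|_N\le N!(\sin\theta)^{-N}\|f\|_\infty$. Part 1 bounds $f(\mathcal D_2)$ on $\mathrm L^2\cap\mathrm L^p$, and Lemma 5, with any $\omega<\theta$, identifies it with $f(\mathcal D_p)$.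

**Step 4 (part 3, $\sigma(\mathcal D_p)\subset\sigma(\mathcal D_2)$).** The purpose is to realize real resolvents as multipliers. By part 2, $\sigma(\mathcal D_p)\subset\mathbb R$. Let $\lambda\in\mathbb R\setminus\sigma(\mathcal D_2)$ and choose $\chi\in\mathrm C_c^\infty(\mathbb R\setminus\sigma(\mathcal D_2))$ with $\chi=1$ near $\lambda$. Then $f(x)=(1-\chi(x))/(\lambda-x)$, read as $0$ near $\lambda$, is smooth on $\mathbb R$ and equals $1/(\lambda-x)$ off a compact set, so $\|f\|_N<\infty$. On $\sigma(\mathcal D_2)$ it equals $1/(\lambda-x)$, so $f(\mathcal D_2)=R(\lambda,\mathcal D_2)$. Part 1 and Proposition 4 give $\lambda\in\rho(\mathcal D_p)$.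

**Step 5 (part 3, $\sigma(\mathcal D_2)\subset\sigma(\mathcal D_p)$).** The purpose is to interpolate. Let $\lambda\in\rho(\mathcal D_p)\cap\mathbb R$. As non-real $z\to\lambda$, $\|R(z,\mathcal D_p)\|$ stays bounded, and $\|R(z,\mathcal D_{p^*})\|=\|R(z,\mathcal D_p)\|$ by Lemma 2(c). Both resolvents agree with $R(z,\mathcal D_2)$ on $\mathrm L^2\cap\mathrm L^p$, respectively $\mathrm L^2\cap\mathrm L^{p^*}$, by Proposition 4. Since $E_q=\mathrm L^q(G\times\{0,\dots,m\})$ and $\frac12=\frac12(\frac1p+\frac1{p^*})$, Riesz–Thorin shows that $\|R(z,\mathcal D_2)\|=\operatorname{dist}(z,\sigma(\mathcal D_2))^{-1}$ stays bounded. So $\lambda\notin\sigma(\mathcal D_2)$. $\blacksquare$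

## 11. Proof of Theorem C: recovering $U$ as the sign of $\mathcal D$

Now $G$ is only connected and unimodular. For $p=2$ both statements always hold: $U$ is a contraction and $\mathcal D_2$ is selfadjoint. For $p\neq2$, (ii)$\Rightarrow$(i) is Steps 1 and 2 of Section 9, which used only (ii), unimodularity and [Cow83].

For (i)$\Rightarrow$(ii), we want to apply the $\mathrm L^p$ calculus to functions approximating $\operatorname{sgn}$ and read off $U$ from (3). Formula (3) lives on $\mathrm L^2$, so we must first know that the two calculi agree on test functions. This is not in the hypothesis: there is no a priori reason why $R(z,\mathcal D_p)$ and $R(z,\mathcal D_2)$ should coincide.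

**Step 1 (to show that the resolvents agree on the imaginary axis).** Let $y\in\mathbb R\setminus\{0\}$, let $\eta$ have $\mathrm C_c^\infty$ components, and put
$$(f,F)=R(iy,\mathcal D_p)\eta-R(iy,\mathcal D_2)\eta,$$
with components in $\mathrm L^p+\mathrm L^2$. By Lemma 2, distributionally
$$iyf=-\sum_kX_kF_k,\qquad iyF=\nabla f,\qquad\text{hence}\qquad\Delta f=-\sum_kX_k(iyF_k)=(iy)^2f=-y^2f .$$
The real and imaginary parts of $f$ satisfy the same equation, in the same form: for the real part of $f$, say, the derivatives $X_k\operatorname{Re}f=\operatorname{Re}(iyF_k)$ are again in $\mathrm L^p+\mathrm L^2$. So, for the purpose of proving $f=0$, take $f$ real. Let $\psi\in\mathrm C_c^\infty(G)$ be real and $v=\psi*f$. Then $v$ is smooth, and by (7) and its divergence version $\Delta v=-y^2v$.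

Moreover $v\in\mathrm C_0(G)$. Indeed, for $g\in\mathrm L^r$, $1<r<\infty$, the formula $\psi*g(s)=\int\psi(su^{-1})g(u)\,du$ and unimodularity give $\|\psi*g\|_\infty\le\|\psi\|_{r^*}\|g\|_r$; as $\psi*\mathrm C_c(G)\subset\mathrm C_c(G)$ and $\mathrm C_c(G)$ is dense in $\mathrm L^r$, $\psi*g$ is a uniform limit of functions in $\mathrm C_c(G)$.

If $v$ took a positive value, it would have a positive maximum at some $s_0$. There $X_k^2v(s_0)=\frac{d^2}{dt^2}v(s_0\exp ta_k)|_{t=0}\le0$, so $\Delta v(s_0)\ge0>-y^2v(s_0)$, a contradiction. The same applies to $-v$, so $v=0$. Letting $\psi$ run through an approximate identity, $f=0$; then $F=(iy)^{-1}\nabla f=0$.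

**Step 2 (to extend the agreement to the calculus).** Let $\omega<\theta$ be a bisectoriality angle of $\mathcal D_p$. On each of the two components of $\mathbb C\setminus\overline{\Sigma_\omega^\pm}$ the functions $z\mapsto\langle R(z,\mathcal D_p)\eta,\zeta\rangle$ and $z\mapsto\langle R(z,\mathcal D_2)\eta,\zeta\rangle$, with $\zeta$ having $\mathrm C_c^\infty$ components, are holomorphic, and they agree on half of the imaginary axis by Step 1. By the identity theorem $R(z,\mathcal D_p)\eta=R(z,\mathcal D_2)\eta$ throughout. By Lemma 5, with $\mathcal E$ the set of all such $\eta$, $f(\mathcal D_p)\eta=f(\mathcal D_2)\eta$ for $f\in\mathrm H_0^\infty(\Sigma_\theta^\pm)$.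

**Step 3 (to approximate the sign).** Let $s(z)=\pm1$ on $\pm\Sigma_\theta$, which is holomorphic on the bisector, and
$$f_k(z)=s(z)\,\frac{z^2}{k^{-2}+z^2}\cdot\frac{k^2}{k^2+z^2}.$$
For $\zeta=re^{i\beta}$ with $|\beta|<2\theta<\pi$ and $a>0$,
$$|\zeta+a|^2\ge r^2+a^2+2ra\cos2\theta=(r-a)^2+4ra\cos^2\theta\ge\cos^2\theta\,(r+a)^2 .$$
With $\zeta=z^2$ this gives $|f_k|\le(\cos\theta)^{-2}$ on $\Sigma_\theta^\pm$, and $|f_k(z)|\le(\cos\theta)^{-2}\min(k^2|z|^2,k^2|z|^{-2})$. So $f_k\in\mathrm H_0^\infty(\Sigma_\theta^\pm)$, uniformly bounded, and $f_k(x)\to\operatorname{sgn}x$ on $\mathbb R$, with $f_k(0)=0$. Hence $f_k(\mathcal D_2)\eta\to\operatorname{sgn}(\mathcal D_2)\eta$ in $\mathrm L^2$, while by (i) and Step 2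
$$\|f_k(\mathcal D_2)\eta\|_p=\|f_k(\mathcal D_p)\eta\|_p\le C\|\eta\|_p .$$
Fatou gives $\|\operatorname{sgn}(\mathcal D_2)\eta\|_p\le C\|\eta\|_p$.

**Step 4 (to read off $U$).** By (3), Step 3 says $\|Ug\|_p\le C\|g\|_p$ and $\|U^*F\|_p\le C\|F\|_p$ for $\mathrm C_c^\infty$ data. Given $g\in\mathrm L^2\cap\mathrm L^p$, choose $g_j\in\mathrm C_c^\infty(G)$ with $g_j\to g$ in $\mathrm L^2$ and in $\mathrm L^p$; then $Ug_j\to Ug$ in $\mathrm L^2$, $(Ug_j)$ is Cauchy in $\mathrm L^p$, and the bound passes to $g$. The same works for $U^*$. Finally, for $g\in\mathrm L^2\cap\mathrm L^{p^*}$ and $F\in\mathrm L^2\cap\mathrm L^p$, $|\langle Ug,F\rangle|=|\langle g,U^*F\rangle|\le C\|g\|_{p^*}\|F\|_p$, so $U$ is bounded on $\mathrm L^{p^*}$ as well. This is (ii). $\blacksquare$
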